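# Integer roots of $b_g$ for $g=\sum f_iy_i$: a pencil of quadrics

## 1. Smooth complete intersections, and hypersurfaces

We attach a single function to a system of equations. Let $X$ be a smooth connected complex algebraic variety, $f_1,\dots,f_r$ a regular sequence of regular functions on $X$ with nonempty zero locus $Z=V(f_1,\dots,f_r)$, let $y_1,\dots,y_r$ be coordinates on $\mathbb A^r$, and put
$$g=\sum_{i=1}^r f_iy_i\ \text{ on } X\times\mathbb A^r,\qquad U=X\times(\mathbb A^r\smallsetminus\{0\}).$$
We compare the Bernstein–Sato polynomial of $g$ with that of $g|_U$: what does the zero section $y=0$ contribute? First some reminders.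

**Definition.** Let $h$ be a regular function on a smooth variety with sheaf of differential operators $D$. In $\mathcal O[1/h,s]\,h^s$ operators act by $\partial h^s=s(\partial h)h^{-1}h^s$. The local polynomial $b_{h,p}(s)$ is the monic polynomial of least degree for which there is $P(s)\in D[s]$, defined near $p$, with
$$b(s)h^s=P(s)h^{s+1}.$$
The polynomial $b_h(s)$ is the least common multiple of the $b_{h,p}(s)$, and $\widetilde b_h(s)=b_h(s)/(s+1)$.

We use these textbook facts. The polynomials exist. The local polynomial may be computed with analytic operators and in analytic coordinates. On affine space $b_h$ is realized by one global operator $P(s)\in D[s]$, with $D$ the Weyl algebra. Superfluous variables do not matter: if $\partial_vh=0$, write $P=\sum_jP_j\partial_v^j$, drop the terms with $j>0$, and set $v$ constant in $P_0$.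

The smallest examples are as follows. If $h(p)\ne0$, then $b_{h,p}=1$. If $h(p)=0$, setting $s=-1$ gives $b(-1)h^{-1}=P(-1)\cdot 1$, which is regular at $p$, so $b(-1)=0$. If $h=t$ is a coordinate, then $\partial_tt^{s+1}=(s+1)t^s$, so $b=s+1$. Hence the local polynomial is $1$ or $s+1$ wherever $h\ne 0$ or $dh\neq 0$.

**Example (quadratic forms).** Let $Q=u_1^2+\dots+u_p^2$ with $p\ge3$. Then $b_{Q,0}=(s+1)(s+\frac p2)$. Indeed, with $\Delta=\sum\partial_{u_i}^2$,
$$\Delta Q^{s+1}=(s+1)\bigl(2pQ^s+4sQ\cdot Q^{s-1}\bigr)=4(s+1)(s+\tfrac p2)Q^s ,$$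
so $b_{Q,0}$ divides $(s+1)(s+\frac p2)$, and $-1$ is a root. To see that $-\frac p2$ is a root, take a test function $\varphi\ge0$ on $\mathbb R^p$ with $\varphi(0)>0$ and support in the domain of a local operator $P(s)$. The integral $\int_{\mathbb R^p}Q^s\varphi\,du$ converges for $\mathrm{Re}\,s>-\frac p2$. In polar coordinates it contains $\int_0\rho^{2s+p-1}d\rho$, so it has a simple pole at $-\frac p2$ with residue a positive multiple of $\varphi(0)$. Integration by parts gives $b(s)\int Q^s\varphi=\int Q^{s+1}P(s)^*\varphi$, where $P(s)^*\varphi$ is polynomial in $s$ with test functions as coefficients. The right side is holomorphic at $-\frac p2$, so $b(-\frac p2)=0$.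

**Proposition 1.** Let $r\ge2$ and suppose that $df_1,\dots,df_r$ are independent at every point of $Z$. Then $b_{g|_U}(s)=s+1$ and $b_g(s)=(s+1)(s+r)$.

*Proof.* At a critical point of $g$ we have $f_i=\partial_{y_i}g=0$, so the $X$-component lies in $Z$, and $\sum y_i\,df_i=0$, so $y=0$. Thus $g|_U$ has no critical points. It vanishes on $Z\times(\mathbb A^r\smallsetminus 0)\ne\emptyset$, so $b_{g|_U}=s+1$. Near $(p,0)$ with $p\in Z$ the $f_i$ are part of a coordinate system, and $g=\sum f_iy_i$ is a nondegenerate quadratic form in $2r\ge4$ coordinates. By the example its local polynomial is $(s+1)(s+r)$. $\square$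

**Proposition 2.** For $r=1$, $b_g(s)$ divides $b_{g|_U}(s)(s+1)$.

*Proof.* Here $g=fy$. Fix $x\in X$, and suppose $b_{f,x}(s)f^s=P(s)f^{s+1}$. Then $\partial_yP(s)(fy)^{s+1}=(s+1)b_{f,x}(s)(fy)^s$, so $b_{g,(x,y)}$ divides $(s+1)b_{f,x}$ for every $y$. It remains to see that $b_{f,x}$ divides $b_{g|_U}$. Near $(x,1)$ let $b(s)(fy)^s=Q(s)(fy)^{s+1}$. As $y$ is invertible there, write $Q=\sum_jQ_j\cdot(y\partial_y)^j$ with $Q_j$ free of $\partial_y$. Since $y\partial_y$ acts on $(fy)^{s+1}$ as $s+1$, we may replace $Q$ by $\sum_j(s+1)^jQ_j$, which is free of $\partial_y$. Setting $y=1$ gives $b(s)f^s\in D_X[s]f^{s+1}$. So $b_{f,x}\mid b_{g,(x,1)}\mid b_{g|_U}$. $\square$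

In both cases the zero section contributes at most one factor, $s+r$. In general, clearly $b_{g|_U}\mid b_g$, and it is known that there is a finite, possibly empty, set $I\subseteq\mathbb Z_{\ge0}$ with
$$b_g(s)=b_{g|_U}(s)\prod_{i\in I}(s+r+i). \tag{1}$$
It is also known that $b_g=b_{g|_U}\cdot(s+1)$ always holds for $r=1$, and that $I=\emptyset$ can occur for $r>1$. What changes when $Z$ is singular and $r\ge2$? The question, from Bradley Dirks, Sebastian Olano and Debaditya Raychaudhury, "A Hodge Theoretic Generalization of $\mathbb Q$-Homology Manifolds II: Local Complete Intersections", arXiv:2607.25861 (2026), is to prove or disprove that for every regular sequence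
$$b_g(s)\ \big|\ b_{g|_U}(s)(s+r),\qquad\text{that is, } I=\emptyset \text{ or } I=\{0\}.$$
We shall see that this is false, for every $r\ge2$.

## 2. The module carried by the zero section

This section finds out where the factors $s+r+i$ come from. Let $X=\mathbb A^m$, let $D$ be the Weyl algebra of $X\times\mathbb A^r$, let $J$ be the ideal of all partial derivatives of $g$, and put
$$M=D[s]g^s/D[s]Jg^s,\qquad u=[g^s],\qquad \theta=\sum_a y_a\partial_{y_a}.$$
As $g$ is linear in $y$, we have $\theta g=g$; hence $g\in J$.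

**Lemma 3.** (i) If $c(s)\in\mathbb C[s]$ and $c(s)u=0$, then $\widetilde b_g\mid c$. (ii) $\widetilde b_g(s)u=0$. Moreover, near a point $p$ with $g(p)=0$, $\widetilde b_{g,p}(s)u=0$.

*Proof.* (i) Note that $(s+1)(\partial_ig)g^s=\partial_ig^{s+1}$. If $c(s)g^s=\sum_iP_i(s)(\partial_ig)g^s$, then $(s+1)c(s)g^s=\sum_i P_i(s)\partial_ig^{s+1}\in D[s]g^{s+1}$, so $b_g\mid(s+1)c$.

(ii) Let $(s+1)\widetilde b(s)g^s=P(s)g^{s+1}$, globally or near $p$. Setting $s=-1$ gives $P(-1)\cdot1=0$, so $P(-1)$ lies in the left ideal generated by the $\partial_i$, and $P(s)=\sum_iP_i\partial_i+(s+1)Q(s)$. Then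
$$(s+1)\widetilde b(s)g^s=(s+1)\Bigl(\sum_iP_i(\partial_ig)g^s+Q(s)g\cdot g^s\Bigr).$$
Multiplication by $s+1$ is injective on $\mathcal O[1/g,s]g^s$, so we may cancel it. As $g\in J$, $\widetilde b(s)g^s\in D[s]Jg^s$. $\square$

**Recollection (Kashiwara).** Let $L$ be a module over a Weyl algebra whose coordinates include $t_1,\dots,t_p$, and let every element of $L$ be killed by a power of the ideal $(t_1,\dots,t_p)$. Put $L_0=\{v:t_1v=\dots=t_pv=0\}$. Then $L=\bigoplus_{k\ge0}L_k$ with $L_k=\bigoplus_{|\alpha|=k}\partial_t^\alpha L_0$, and $\sum t_i\partial_{t_i}$ acts on $L_k$ as $-(p+k)$. For $v=\sum_{|\alpha|=k}\partial_t^\alpha v_\alpha$ with $v_\alpha\in L_0$, we have $t^\alpha v=(-1)^k\alpha!\,v_\alpha$. The model is $D/Dt=\mathbb C[\partial_t]\delta$ in one variable: $t\delta=0$ gives $t\,\partial_t^{k+1}\delta=-(k+1)\partial_t^k\delta$, so $t\partial_t$ acts on $\partial_t^k\delta$ as $-(k+1)$.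

**Lemma 4.** Put $u'=\widetilde b_{g|_U}(s)u$. Every element of $Du'$ is killed by a power of $(y_1,\dots,y_r)$. Let $u'=\sum_ku'_k$ be the decomposition with respect to $t=y$, so that $\theta u'_k=-(r+k)u'_k$. Then $su'_k=-(r+k)u'_k$, and $I=\{k:u'_k\ne0\}$.

*Proof.* Near points of $U$ where $g\ne0$, the ideal $J\ni g$ is the unit ideal and $M=0$. Near the points of $U$ with $g=0$, Lemma 3(ii) gives $u'=0$, since the local reduced polynomial divides $\widetilde b_{g|_U}$. So $u'$ vanishes on $U$; it is therefore killed by a power of $(y)$, and so is each element of $Du'$.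

From $\theta g^s=sg^s$ we get $\theta u'=su'$. Thus $su'\in Du'$, so $s$ acts on $Du'$. As it commutes with $\theta$, it preserves each $L_k$. Comparing components in $su'=\theta u'$ gives $su'_k=-(r+k)u'_k$. Hence $\prod_{u'_k\ne0}(s+r+k)$ kills $u'$, and Lemma 3(i) gives
$$\widetilde b_g\ \big|\ \widetilde b_{g|_U}(s)\prod_{u'_k\neq0}(s+r+k).$$
With (1), $I\subseteq\{k:u'_k\neq0\}$. Conversely, Lemma 3(ii) and (1) give $0=\widetilde b_g(s)u=\prod_{i\in I}(s+r+i)u'=\sum_k\prod_{i\in I}(i-k)u'_k$. So $u'_k=0$ if $k\notin I$. $\square$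

So the question becomes: is $u'$ killed by all the $y_a$, in other words is $u'=u'_0$? If the $df_a$ are independent along $Z$, then near $Z\times 0$ the ideal $J$ contains every $y_a$, and $Ju'=0$ because $Ju=0$ and $s$ is central; so the answer is yes, in accordance with Proposition 1. In general $J$ contains only the $f_a$ and the combinations $\sum_ay_a\,\partial f_a/\partial x_i$, and nothing forces $y_au'=0$. We now follow this line in one family, as far as it goes.

## 3. A pencil of diagonal quadrics, and what the Euler fields allow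

Fix integers $q\ge2$, $e\ge0$; put $n=2q$, $r=2+e$. Let $\lambda_1,\dots,\lambda_n\in\mathbb C$ be distinct. On $X=\mathbb A^{n+e}$, with coordinates $x_1,\dots,x_n,z_1,\dots,z_e$, take
$$F=(f_1,f_2,z_1,\dots,z_e),\qquad f_1=\sum_ix_i^2,\quad f_2=\sum_i\lambda_ix_i^2.$$
Write $(y_1,y_2,w_1,\dots,w_e)$ for the coordinates on $\mathbb A^r$, and call all of them the $y$-coordinates. With $\ell_i=y_1+\lambda_iy_2$,
$$g=\sum_{i=1}^n\ell_i(y)x_i^2+\sum_{c=1}^ez_cw_c,$$
and the $\ell_i$ are pairwise non-proportional. As $n\ge4$, $f_1$ is irreducible, and $f_2\notin(f_1)$. So $V(F)$ has codimension $r$ and $F$ is a regular sequence. Write $Z=V(f_1,f_2)\subset\mathbb A^n$, so that $V(F)=Z\times\{0\}\ni0$.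

**Theorem A.** $b_{g|_U}(s)=(s+1)(s+q+e)(s+q+e+\tfrac12)$, and $b_g$ has an integer root $\le-(r+q-1)$. Hence $I$ contains an element $\ge q-1\ge1$, and $b_g(s)\nmid b_{g|_U}(s)(s+r)$.

**Theorem B.** (1) $q-1\in I\subseteq\{0,q-2,q-1\}$, and $0\in I$. So for every $r\ge2$ and every $i\ge1$ there is a regular sequence of length $r$ with $i\in I$ (take $q=i+1$, $e=r-2$). (2) For $q=2$: $I=\{0,1\}$ and $b_g(s)=(s+1)(s+r)^2(s+r+\tfrac12)(s+r+1)$.

The smallest case is $q=2$, $e=0$: then $r=2$, $X=\mathbb A^4$, and $Z$ is the cone over an elliptic quartic curve in $\mathbb P^3$. For $q\ge3$ the theorem leaves open only whether $q-2\in I$.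

Put
$$\theta=\sum_{a=1}^2y_a\partial_{y_a}+\sum_cw_c\partial_{w_c},\qquad \chi_0=\sum_ix_i\partial_{x_i},\qquad \chi=\chi_0+2\sum_cz_c\partial_{z_c}.$$
Then
$$\theta g=g,\qquad\chi g=2g,\qquad(z_c\partial_{z_c}-w_c\partial_{w_c})g=0. \tag{2}$$
The ideal of partial derivatives is
$$J=(f_1,\ f_2,\ z_c,\ w_c,\ \ell_ix_i). \tag{3}$$

We try to prove $u'_k=0$ for $k\ge1$, using only $Ju'=0$ and the Euler fields.

**Proposition 5.** $I\subseteq\{0,q-2,q-1\}$.

*Proof.* Let $k\ge1$ with $u'_k\ne0$.

**Step 1: each component is killed by $J$.** We have $Ju'=0$. Each generator in (3) is homogeneous in the $y$-coordinates, of degree $0$ or $1$, so it maps the $\theta$-eigencomponents of $u'$ into distinct $\theta$-eigenspaces. Hence it kills each $u'_k$.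

**Step 2: high powers of $x$ kill $u'_k$.** For $i\ne j$ the element $x_ix_ju'_k$ is killed by $\ell_i$ and $\ell_j$, hence by $y_1,y_2$, and by all $w_c$. So it lies in $L_0$. It also lies in $L_k$, because $x_ix_j$ commutes with $\theta$. As $k\ge1$, $L_0\cap L_k=0$, so $x_ix_ju'_k=0$. Then
$$x_i^3u'_k=x_if_1u'_k-\sum_{j\ne i}x_ix_j^2u'_k=0 .$$
So all monomials of degree $\ge3$ in $x$ kill $u'_k$.

**Step 3: compare $\chi_0$-eigenvalues.** From $\chi g^s=2sg^s$ we get $\chi u'=2su'$. As $\chi$ commutes with $\theta$, this holds for each component: $\chi u'_k=2su'_k=-2(r+k)u'_k$. From $z_cu'_k=0$ we get $z_c\partial_{z_c}u'_k=-u'_k$. Hence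
$$\chi_0u'_k=\bigl(-2(2+e+k)+2e\bigr)u'_k=-(4+2k)u'_k .$$
On the other hand, $u'_k$ is killed by a power of $(x)$, so Kashiwara's decomposition along $x=0$ applies to $Du'_k$. An eigenvector $v\neq0$ of $\chi_0$ has eigenvalue $-(n+j)$ for some $j\ge0$, has the form $v=\sum_{|\beta|=j}\partial_x^\beta v_\beta$ with $x_iv_\beta=0$, and satisfies $x^\beta v=(-1)^j\beta!\,v_\beta$, which is nonzero for some $|\beta|=j$. By Step 2, $j\le2$. So $2q+j=4+2k$ with $0\le j\le2$; thus $j$ is even and $k=q-2$ or $k=q-1$. By Lemma 4, the proposition follows. $\square$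

This is the point where the direct attempt stops. For $k=q-1$ we have $j=2$: the vectors $x_i^2u'_k$ need not vanish, since $J$ imposes on them only $f_1u'_k=f_2u'_k=0$, and all Euler fields are consistent. For $q=2$ the case $k=1$ survives, so nothing is decided. Nor does monodromy help. The Malgrange–Kashiwara theorem says that the numbers $e^{2\pi i\alpha}$, for $\alpha$ a root of $b_{h,p}$, are exactly the eigenvalues of the Milnor monodromies of $h$ at points near $p$; all integer roots yield the eigenvalue $1$, and $-r$ looks like $-(r+1)$. We need something that tells integer roots apart: the power of $g$ in the denominator needed to generate the module of functions with poles along $g=0$. First we compute $b_{g|_U}$.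

## 4. The Bernstein–Sato polynomial away from $y=0$

**Proposition 6.**
$$b_{g|_U}(s)=(s+1)(s+q+e)(s+q+e+\tfrac12). \tag{4}$$

*Proof.* **Step 1: find the critical points.** At a critical point in $U$ we have $z=w=0$ by (3), so $(y_1,y_2)\ne0$ and at most one $\ell_i$ vanishes. If none vanishes, $\ell_ix_i=0$ gives $x=0$. If only $\ell_1=0$, say, then $x_i=0$ for $i\ge2$, and $0=f_1=x_1^2$; again $x=0$. So
$$\text{all critical points of } g|_U \text{ have } x=z=w=0, \tag{5}$$
and at all other points of $U$ the local polynomial is $1$ or $s+1$.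

**Step 2: no $\ell_i$ vanishes.** In the local analytic coordinates $\sqrt{\ell_i}\,x_i,z,y,w$, the function $g$ is a nondegenerate quadratic form in $n+2e=2(q+e)\ge4$ of the coordinates. The example in Section 1 gives $(s+1)(s+q+e)$. Such points exist.

**Step 3: exactly one $\ell_i$ vanishes; an upper bound.** Say $\ell_1=0$. Take $t=\ell_1$ and $y_2$ as coordinates in the $(y_1,y_2)$-plane, $x=x_1$, $\sqrt{\ell_i}\,x_i$ for $i\ge2$, and diagonalize $\sum z_cw_c$. Then $g$ becomes
$$h=tx^2+\sum_{i=1}^pu_i^2,\qquad p=2q-1+2e\ \text{ (odd)},$$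
and $y_2$ is superfluous. Put $E=t\partial_t$, so $Eh^s=s\,tx^2h^{s-1}$, and $\Delta=\sum\partial_{u_i}^2$. Since $\sum u_i^2=h-tx^2$,
$$\Delta h^{s+1}=(s+1)\bigl(2ph^s+4s(h-tx^2)h^{s-1}\bigr)=(s+1)(4s+2p-4E)h^s .$$
Also $\partial_x^2h^{s+1}=(s+1)\bigl(2th^s+4s\,t^2x^2h^{s-1}\bigr)=(s+1)\,t(2+4E)h^s$, and $\partial_tt=E+1$, so
$$\partial_t\partial_x^2h^{s+1}=(s+1)(E+1)(4E+2)h^s .$$
So modulo $D[s]h^{s+1}$, the element $v=(s+1)h^s$ satisfies $Ev=(s+\frac p2)v$ and $(E+1)(E+\frac12)v=0$. As $E$ commutes with $s$, we may replace $E$ by $s+\frac p2$ in the second relation: $(s+\frac p2+1)(s+\frac p2+\frac12)v=0$. With $\frac p2=q+e-\frac12$, $b_{h,0}$ divides $(s+1)(s+q+e+\frac12)(s+q+e)$.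

**Step 4: the root $-(q+e+\frac12)$ occurs.** With weights $\frac12,\frac14,\frac12$ for $t,x,u_i$, $h$ is homogeneous of weight $1$. So its Milnor fiber at $0$ is $\Phi=\{h=1\}$ with monodromy $(t,x,u)\mapsto(-t,ix,-u)$. The maps $(t,x,u)\mapsto(c^{-2}t,cx,u)$, $c\in\mathbb C^*$, preserve $h$. Moving $c$ from $i$ to $1$ in $\mathbb C^*$, we see that the monodromy is isotopic to the involution $\psi(t,x,u)=(t,x,-u)$. The Lefschetz number of an algebraic involution is the Euler characteristic of its fixed locus, here $\{tx^2=1\}\cong\mathbb C^*$, so it is $0$. On the other hand, the part of $\Phi$ with $x\ne0$ is $\mathbb C^*\times\mathbb C^p$, because $t$ is determined by $x,u$; its Euler characteristic is $0$. The part with $x=0$ is $\mathbb C\times\{\sum u_i^2=1\}$, homotopy equivalent to $S^{p-1}$ with $p-1$ even; its Euler characteristic is $2$. So $\chi_{\mathrm{top}}(\Phi)=2\ne0$. If $\psi$ were the identity on $H^*(\Phi)$, its Lefschetz number would be $2$. Hence $-1$ is an eigenvalue of $\psi$ on $H^*(\Phi)$.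 By the Malgrange–Kashiwara theorem some root $\alpha$ of $b_{h,0}$ has $e^{2\pi i\alpha}=-1$, and by Step 3 it is $-(q+e+\frac12)$.

The least common multiple of the local polynomials is (4). $\square$

## 5. Generating $\mathbb C[x,z,y,w][1/g]$ and counting top forms

Put $N=n+2e+2=\dim(X\times\mathbb A^r)$, $Y=\{g\ne0\}\subset\mathbb C^N$ and $B=\mathbb C[x,z,y,w][1/g]$. By Grothendieck's comparison theorem, since $Y$ is smooth and affine, $H^N(Y,\mathbb C)$ is the space of top forms modulo exact ones:
$$H^N(Y,\mathbb C)=B\Big/\sum_i\partial_iB ,$$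
the sum over all $N$ coordinates. (Example: for $\mathbb C^*$, $\mathbb C[t,t^{-1}]/\partial_t\mathbb C[t,t^{-1}]$ is spanned by $t^{-1}$.)

If $b_g$ has no very negative integer root, then a small power of $1/g$ generates $B$ over $D$, and the Euler fields leave few top classes.

**Lemma 7.** If $b_g$ has no integer root $<-(q+e)$, then $\dim H^N(Y,\mathbb C)\le q-1$.

*Proof.* Put $m=q+e$.

**Step 1: $g^{-m}$ generates $B$.** Put $s=-k$ in the global equation: $b_g(-k)g^{-k}=P(-k)g^{-(k-1)}$. For $k>m$ we have $b_g(-k)\ne0$, so $g^{-k}\in Dg^{-(k-1)}$. By induction $g^{-k}\in Dg^{-m}$ for all $k>m$. So $B=Dg^{-m}$.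

**Step 2: only monomials times $g^{-m}$ matter.** Write operators as $\sum\partial^\alpha a_\alpha$ with polynomials $a_\alpha$ on the right. Modulo $\sum\partial_iB$ only $a_0g^{-m}$ survives. So $H^N(Y,\mathbb C)$ is spanned by the classes of $\mu g^{-m}$ with $\mu=x^\beta z^ay^\gamma w^{c}$, where $a,c$ are multi-indices with entries $a_j,c_j$.

**Step 3: the Euler fields remove almost all of them.** The operators
$$\sum_i\partial_{x_i}x_i+2\sum_j\partial_{z_j}z_j,\qquad\sum_{a=1}^{2}\partial_{y_a}y_a+\sum_j\partial_{w_j}w_j,\qquad\partial_{z_j}z_j-\partial_{w_j}w_j$$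
map $B$ into $\sum\partial_iB$. They equal $\chi+n+2e$, $\theta+r$ and $z_j\partial_{z_j}-w_j\partial_{w_j}$. By (2) they act on $\mu g^{-m}$ by the scalars
$$|\beta|+2|a|-2m+n+2e=|\beta|+2|a|,\qquad|\gamma|+|c|-m+r=|\gamma|+|c|-(q-2),\qquad a_j-c_j .$$
If one of these is nonzero, the class of $\mu g^{-m}$ is zero. What remains is $\beta=0$, $a=0$, hence $c=0$, and $|\gamma|=q-2$. There are $q-1$ such monomials in $y_1,y_2$. $\square$

For $q=2$, $e=0$ the only surviving class is that of $g^{-2}$. The hypothesis would then force $\dim H^6(Y)\le1$. The topology of $Y$ says otherwise.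

## 6. The topology of $g\ne0$

**Lemma 8.** $\dim H^N(Y,\mathbb C)\ge2q-2$.

*Proof.* **Step 1: reduce to the complement of $V(F)$.** Scaling the $y$-coordinates by $1/g$ gives $Y\cong\mathbb C^*\times Y_1$ with $Y_1=\{g=1\}$. Project $Y_1$ to $W=\mathbb C^{n+e}\smallsetminus(Z\times0)$ by $(x,z)$. For fixed $(x,z)$ with $F\ne0$, the equation $g=1$ is one nontrivial affine-linear equation in the $y$-coordinates; for $F=0$ it has no solution. So $Y_1\to W$ is a locally trivial bundle with fiber $\mathbb C^{r-1}$, hence a homotopy equivalence. By Künneth,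
$$H^N(Y)=H^N(W)\oplus H^{N-1}(W).$$

**Step 2: pass to $Z\smallsetminus0$.** As $N-1\ge1$ and $\mathbb C^{n+e}$ is contractible, the sequence of the pair and duality in the manifold $\mathbb C^{n+e}$ give
$$H^{N-1}(W)\cong H^N_{Z\times 0}(\mathbb C^{n+e})\cong H^{BM}_{2(n+e)-N}(Z)=H^{BM}_{n-2}(Z)\cong H^{n-2}_c(Z)^*,$$
where $H^{BM}$ is Borel–Moore homology. In the exact sequence $H^{n-3}(\mathrm{pt})\to H^{n-2}_c(Z\smallsetminus0)\to H^{n-2}_c(Z)\to H^{n-2}(\mathrm{pt})$ the outer terms vanish, since $n\ge4$. So $H_c^{n-2}(Z)\cong H_c^{n-2}(Z\smallsetminus0)$.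

The vectors $(x_i)$ and $(\lambda_ix_i)$ are dependent only if $(a+b\lambda_i)x_i=0$ for all $i$ with some $(a,b)\ne0$. As $a+b\lambda_i$ vanishes for at most one $i$, for $x\neq0$ this means that $x$ has exactly one nonzero coordinate, and then $f_1(x)\ne0$. So
$$df_1,df_2\ \text{ are independent at every point of } Z\smallsetminus0. \tag{6}$$
Hence $Z\smallsetminus0$ is smooth of real dimension $2(n-2)$, and Poincaré duality gives $\dim H_c^{n-2}(Z\smallsetminus0)=\dim H^{n-2}(Z\smallsetminus0)$.

**Step 3: pass to the projective variety.** Let $V\subset\mathbb P^{n-1}$ be the projectivization of $Z$. By (6) it is a smooth complete intersection, of dimension $d=n-3\ge1$, and $d$ is odd. The Gysin sequence of the $\mathbb C^*$-bundle $Z\smallsetminus0\to V$ contains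
$$H^{n-2}(Z\smallsetminus0)\to H^d(V)\to H^{d+2}(V).$$
By the Lefschetz hyperplane theorem and Poincaré duality, $H^j(V)=0$ for odd $j\ne d$, and $H^j(V)$ is one-dimensional for even $0\le j\le2d$. So $H^{d+2}(V)=0$, and
$$\dim H^{n-2}(Z\smallsetminus0)\ge b_d(V)=d+1-\chi_{\mathrm{top}}(V).$$

**Step 4: $\chi_{\mathrm{top}}(V)=0$.** Let $T=\{(x,[y]):\sum\ell_i(y)x_i^2=0\}\subset\mathbb P^{n-1}\times\mathbb P^1$, and compute $\chi_{\mathrm{top}}(T)$ in two ways. Over $\mathbb P^{n-1}\smallsetminus V$ the fiber is one point, and over $V$ it is $\mathbb P^1$. So $\chi_{\mathrm{top}}(T)=(n-\chi_{\mathrm{top}}(V))+2\chi_{\mathrm{top}}(V)=n+\chi_{\mathrm{top}}(V)$. Now project to $\mathbb P^1$. Outside the $n$ points $\ell_i=0$ the fiber is a smooth quadric of even dimension $n-2$, with Euler characteristic $n$. Over each of the $n$ points it is a cone over a smooth quadric of odd dimension $n-3$, with Euler characteristic $1+(n-2)=n-1$. So $\chi_{\mathrm{top}}(T)=(2-n)n+n(n-1)=n$. Hence $\chi_{\mathrm{top}}(V)=0$.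

Therefore $b_d(V)=d+1=n-2=2q-2$. $\square$

For $q=2$ the variety $V$ is an elliptic curve, and $2q-2=2$ is its first Betti number.

## 7. The integer root below $-(q+e)$, and the set $I$

**Proof of Theorem A.** Equation (4) is the first claim. Since $q\ge2$, $2q-2>q-1$. By Lemmas 7 and 8, $b_g$ must have an integer root $-k<-(q+e)$, that is, $k\ge q+e+1=r+q-1\ge r+1$. By (4), $-k$ is not a root of $b_{g|_U}$; nor is it a root of $s+r$. So $b_g\nmid b_{g|_U}(s)(s+r)$, and by (1) $k-r\in I$ with $k-r\ge q-1\ge1$. $\blacksquare$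

In the smallest case $b_{g|_U}(s)(s+2)=(s+1)(s+2)^2(s+\frac52)$, whereas $b_g$ has an integer root $\le-3$.

**Proof of Theorem B(1), except $0\in I$ for $q=2$.** By Proposition 5, $I\subseteq\{0,q-2,q-1\}$. By Theorem A, $I$ has an element $\ge q-1$, so $q-1\in I$.

Now let $q\ge3$. By (6), at a point $(p,0)$ with $p\in(Z\smallsetminus0)\times0$ the components of $F$ are part of a coordinate system on $X$. So $g$ is there a nondegenerate quadratic form in $2r\geq 4$ coordinates, with local polynomial $(s+1)(s+r)$. Thus $-r=-(2+e)$ is a root of $b_g$. By (4) it is not a root of $b_{g|_U}$, because $2+e<q+e$ and $r\ne1$. By (1), $0\in I$.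

For $q=2$ the number $-r$ is already a root of $b_{g|_U}$, and $0\in I$ means that $-r$ is a double root of $b_g$. This is part of Theorem B(2), proved next.

## 8. The double root for $q=2$, seen through $|g|^{2s}$

**Case $e=0$.** Now $n=4$, $r=2$, and $g$ lives on $\mathbb C^6$. By Section 7, $1\in I\subseteq\{0,1\}$, so by (1) and (4)
$$b_g(s)=(s+1)(s+2)^\mu(s+\tfrac52)(s+3),\qquad\mu\in\{1,2\}.$$
Suppose $\mu=1$. We bound the pole order of $|g|^{2s}$ at $s=-2$ from this assumption, and then exhibit a larger one.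

**Step 1: continuation of two distributions.** For $\mathrm{Re}\,s>0$, $|g|^{2s}$ and $g|g|^{2s}$ are tempered distributions on $\mathbb C^6$, holomorphic in $s$. Here $\partial_x,\partial_y$ are holomorphic derivatives and $\bar\partial_x,\bar\partial_y$ antiholomorphic ones. Multiply $b_g(s)g^s=P(s)g^{s+1}$ by $\bar g^s$, which commutes with $P(s)$. Next conjugate the coefficients and variables, keeping $s$; since $b_g$ has real coefficients, $b_g(s)\bar g^s=\overline P(s)\bar g^{s+1}$, and we multiply this by $g^{s+1}$. The results are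
$$b_g(s)|g|^{2s}=P(s)\bigl(g|g|^{2s}\bigr),\qquad b_g(s)\,g|g|^{2s}=\overline P(s)|g|^{2(s+1)}. \tag{7}$$
They hold for $\mathrm{Re}\,s\gg0$, where the functions are differentiable enough. Together they give $b_g(s)^2|g|^{2s}=P(s)\overline P(s)|g|^{2(s+1)}$, so both families continue meromorphically as tempered distributions, and (7) persists. Since $b_g(0)\ne0$, $|g|^{2s}$ is holomorphic near $s=0$.

**Step 2: a vanishing claim.** Let $\sigma=-1$ and $\nu=1$, or $\sigma=-2$ and $\nu=2$. *If $g|g|^{2s}$ has a pole of order at most $\nu$ at $\sigma$, then the coefficient $S$ of $(s-\sigma)^{-\nu}$ is $0$.*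

Recall that here $\chi=\chi_0$. From $\theta(g|g|^{2s})=(s+1)g|g|^{2s}$ and $\chi(g|g|^{2s})=2(s+1)g|g|^{2s}$, multiplying by $(s-\sigma)^\nu$ and letting $s\to\sigma$, we get
$$\theta S=(\sigma+1)S,\qquad\chi S=2(\sigma+1)S .$$

*On $\{x\ne0,\,y\ne0\}$.* By (5), $g$ has no critical points there. So locally $g|g|^{2s}$ is holomorphic in $s$ (where $g\neq0$) or is the pullback of $t|t|^{2s}$ under a coordinate $t=g$. Pair $t|t|^{2s}=t^{s+1}\bar t^s$ with a test function. A Taylor term $t^a\bar t^b$ survives the angular integration only if $b=a+1$, and then contributes $\int_0\rho^{2s+2a+3}d\rho$, with a simple pole at $s=-a-2$. So the poles are simple and located at $s=-2,-3,\dots$. There is no pole at $-1$ and none of order $2$ at $-2$. Hence $S=0$ on this set.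

*On $\{y\ne0\}$.* There $S$ is supported on $x=0$, so locally it is a finite sum $S=\sum\partial_x^\beta\bar\partial_x^\gamma(\delta_x\otimes e_{\beta\gamma})$ with distributions $e_{\beta\gamma}$ in $y$, uniquely determined. On the term with index $(\beta,\gamma)$, $\chi$ acts as $-(4+|\beta|)\le-4$. But $2(\sigma+1)\in\{0,-2\}$. So $S=0$ there.

*Everywhere.* So $S$ is supported on $y=0$. Likewise $S$ is locally a sum of terms $\partial_y^\gamma\bar\partial_y^{\gamma'}(\delta_y\otimes e_{\gamma\gamma'})$, on which $\theta$ acts as $-(2+|\gamma|)\le-2$. But $\sigma+1\in\{0,-1\}$. So $S=0$.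

**Step 3: an upper bound for the pole at $-2$.** At $s=-1$: the right side of the second equation in (7) is holomorphic there, and $-1$ is a simple root of $b_g$. So $g|g|^{2s}$ has order $\le1$, and by Step 2 it is holomorphic at $-1$. By the first equation, $|g|^{2s}$ has order $\le1$ at $-1$.

At $s=-2$: in the second equation $|g|^{2(s+1)}$ has order $\le1$, and $-2$ is a root of multiplicity $\mu=1$. So $g|g|^{2s}$ has order $\le2$, and by Step 2 order $\le1$. By the first equation, $|g|^{2s}$ has order $\le1+\mu=2$ at $-2$.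

**Step 4: a pole of order three.** Pair $|g|^{2s}$ with the Schwartz function $e^{-|x|^2-|y|^2}$. Let $\mathrm{Re}\,s>0$ and $|f|^2=|f_1|^2+|f_2|^2$. A unitary change of $y$ turns $f_1y_1+f_2y_2$ into $|f|$ times the first coordinate, and $\int_{\mathbb C}|t|^{2s}e^{-|t|^2}=\pi\Gamma(s+1)$. So
$$\int_{\mathbb C^2}|f(x)\cdot y|^{2s}e^{-|y|^2}dy=\pi^2\Gamma(s+1)|f(x)|^{2s}.$$
Now $|f|^{2s}$ is homogeneous of real degree $4s$ on $\mathbb C^4$, and $\int_0^\infty\rho^{4s+7}e^{-\rho^2}d\rho=\frac12\Gamma(2s+4)$. Polar coordinates give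
$$\int_{\mathbb C^6}|g|^{2s}e^{-|x|^2-|y|^2}=\frac{\pi^2}2\,\Gamma(s+1)\,\Gamma(2s+4)\,A(s),\qquad A(s)=\int_{S^7}|f|^{2s}d\omega,$$
where $d\omega$ is the surface measure.

The set $K=Z\cap S^7$ is compact and nonempty. At $x\in K$ the map $df_x:\mathbb C^4\to\mathbb C^2$ is surjective by (6), and the radial direction lies in its kernel because $df_x(x)=2f(x)=0$. So $f|_{S^7}$ is a submersion along $K$. Near points of $K$ we may use coordinates $(v,\kappa)$ with $v=f\in\mathbb C^2=\mathbb R^4$, $\kappa\in\mathbb R^3$. With a partition of unity, $A(s)$ is an entire function (the part where $|f|$ is bounded below) plus finitely many integrals $\int|v|^{2s}a(v,\kappa)\,dv\,d\kappa$ with $a\ge0$ smooth and compactly supported; along $K$ the densities add up to a positive one. Polar coordinates in $v$ produce $\int_0\rho^{2s+3}d\rho$. So $A$ is holomorphic for $\mathrm{Re}\,s>-2$, and has a simple pole at $-2$ with residue a positive multiple of the sum of the $\int a(0,\kappa)\,d\kappa$, hence positive.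

At $s=-2$ also $\Gamma(s+1)$ and $\Gamma(2s+4)$ have simple poles. So the product has a pole of order exactly $3$ at $-2$. By Step 3 the order is at most $2$, a contradiction. Hence $\mu=2$:
$$b_g(s)=(s+1)(s+2)^2(s+\tfrac52)(s+3),\qquad I=\{0,1\}.$$

**Case $e\ge0$, $q=2$.** Here we use two known facts. First, for a regular sequence $f$, $\widetilde b_g$ equals the Bernstein–Sato polynomial $b_f$ of the tuple $f$. Second, by Budur–Mustață–Saito (*Bernstein–Sato polynomials of arbitrary varieties*, Compositio Math. 2006, Theorem 5), if $b_f=\prod(s+\alpha_i)^{n_i}$ and $b_{f'}=\prod(s+\beta_j)^{m_j}$ for tuples $f,f'$ in separate variables, then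
$$b_{(f,f')}(s)=\prod_\gamma(s+\gamma)^{\max\{n_i+m_j-1\,:\,\alpha_i+\beta_j=\gamma\}} .$$
Take $f'=z_c$, with $b_{z_c}=s+1$, so the only $\beta_j$ is $1$, with $m_j=1$. Each factor $(s+\alpha_i)^{n_i}$ becomes $(s+\alpha_i+1)^{n_i}$. So adjoining one coordinate replaces $b_f(s)$ by $b_f(s+1)$. By the case $e=0$, $b_{(f_1,f_2)}(s)=(s+2)^2(s+\frac52)(s+3)$. Adjoining $z_1,\dots,z_e$ gives $\widetilde b_g(s)=b_F(s)=b_{(f_1,f_2)}(s+e)$, that is,
$$b_g(s)=(s+1)(s+2+e)^2(s+e+\tfrac52)(s+e+3)=(s+1)(s+r)^2(s+r+\tfrac12)(s+r+1).$$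
By (4) with $q=2$, $b_{g|_U}(s)=(s+1)(s+r)(s+r+\frac12)$. The quotient is $(s+r)(s+r+1)$, so $I=\{0,1\}$. This proves Theorem B(2), and with it $0\in I$ for $q=2$, the last piece of Theorem B(1). $\blacksquare$
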